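# Freezing $k$ coefficients of a polynomial with $k$ distinct zeros

## 1. The velocity of a polynomial whose zeros move

Take a monic polynomial whose zeros $a_1,\dots,a_k$ depend on a parameter $s$ and stay distinct, while their multiplicities $m_1,\dots,m_k\ge 1$, with $\sum m_j=n$, do not change:
$$P=\prod_{j=1}^k (x-a_j)^{m_j}=\sum_{i=0}^n c_i x^{n-i},\qquad c_0=1 .$$
Differentiate with respect to $s$, with $x$ held fixed, and write a dot for the derivative. The product rule gives
$$\dot P=g\,h,\qquad g=\prod_{j}(x-a_j)^{m_j-1},\qquad h=-\sum_j m_j\,\dot a_j\prod_{r\ne j}(x-a_r). \tag{1}$$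
We call $\dot P$ the velocity of $P$. It carries two pieces of information.

First, it is divisible by $g$, which has degree $\sum(m_j-1)=n-k$.

Second, $\dot P=\sum_i \dot c_i x^{n-i}$ and $\dot c_0=0$. If $k$ of the coefficients $c_1,\dots,c_n$ do not change with $s$, then at most $n-k$ of the coefficients of $\dot P$ are non-zero. We say that $\dot P$ has at most $n-k$ *terms*.

So when a polynomial moves with $k$ coefficients frozen, its velocity is a sparse polynomial, with at most $n-k$ terms, that is divisible by a polynomial of degree $n-k$. Can this happen? Sparse polynomials do not like to have many zeros, but there are well-known exceptions. The polynomial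
$$(x^2-1)^3=x^6-3x^4+3x^2-1$$
has four terms and is divisible by $(x^2-1)^2$, which has degree four. It is the velocity, up to sign, of
$$p_s=(x-s)(x^2-1)^3=x^7-s\,x^6-3x^5+3s\,x^4+3x^3-3s\,x^2-x+s, \tag{2}$$
with $n=7$, $k=3$, multiplicities $(1,3,3)$. The formula (1) reads $g=(x^2-1)^2$, $h=-(x^2-1)$, $\dot p_s=-(x^2-1)^3$. The coefficients of $x^5,x^3,x$ are $-3,3,-1$, whatever $s$ is.

The velocity is used in these notes to decide a finiteness question, in both directions: sparse multiples of $g$ produce infinite families, and the non-existence of such multiples forbids them.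

## 2. Prescribing $k$ non-zero coefficients: the statement $H_K(n,k)$

Throughout, $K$ is a field of characteristic zero, $\Omega=\overline K$ is an algebraic closure, and $n\ge k\ge 1$ are integers. Zeros are counted in $\Omega$. A monic polynomial of degree $n$ with exactly $k$ distinct zeros has $k$ degrees of freedom once the multiplicities are known. So one may hope that $k$ of its coefficients pin it down up to finitely many possibilities. The problem, whose source is Gregory J. Clark and Joshua N. Cooper, "Leading Coefficients and the Multiplicity of Known Roots", arXiv:1806.05222 (2018), asks whether this is so when the $k$ coefficients are non-zero.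

**The statement $H_K(n,k)$.** Let $p=\sum_{i=0}^n c_ix^{n-i}\in K[x]$ be any monic polynomial of degree $n$ with exactly $k$ distinct zeros, and let $I\subseteq\{1,\dots,n\}$ be any set with $|I|=k$ and $c_i\ne 0$ for all $i\in I$. Then only finitely many monic $q=\sum_{i=0}^n d_ix^{n-i}\in K[x]$ of degree $n$ have exactly $k$ distinct zeros and satisfy $d_i=c_i$ for all $i\in I$.

The leading coefficient is not among those that may be chosen. The family (2) already answers the question.

**Theorem 1.** The answer is no: $H_K(7,3)$ is false for every field $K$ of characteristic $0$.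

**Proof.** For $s\in K\setminus\{1,-1\}$, the polynomial $p_s$ of (2) lies in $K[x]$, is monic of degree $7$, and has exactly the three distinct zeros $s,1,-1$. For all $s$ we have $c_2=-3$, $c_4=3$, $c_6=-1$, which are non-zero. So with $I=\{2,4,6\}$ all the $p_s$ share the prescribed coefficients. They are pairwise different, since $c_1=-s$, and $K$ is infinite. $\blacksquare$

The next question is for which pairs $(n,k)$ the statement does hold.

**Theorem A.** Let $K$ be any field of characteristic $0$ and $n\ge k\ge 1$.

1. $H_K(n,k)$ holds if $k\le 2$, or $n\le k+2$, or $(n,k)=(6,3)$.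
2. $H_K(n,k)$ fails if $k\ge4$ and $n\ge k+3$; if $k=3$ and $n\ge 7$ is odd; if $k=3$ and $n\ge 9$ is divisible by $3$.

So for $k\in\{1,2\}$ the statement always holds, and for $k\ge 4$ it holds if and only if $n\le k+2$. For $k=3$ it holds for $n\le 6$ and fails for the $n$ listed. The case $k=3$ with $n\ge 8$ even and $3\nmid n$ is not decided here.

There is also a positive result for all $(n,k)$. Fix a multiplicity pattern $m=(m_1,\dots,m_k)$ with $m_j\ge1$ and $\sum m_j=n$, and a set $I\subseteq\{1,\dots,n\}$ with $|I|=k$. Let $\Phi:\Omega^k\to\Omega^I$ send $a$ to the coefficients $(c_i)_{i\in I}$ of $\prod(x-a_j)^{m_j}$, and let $J=\det d\Phi\in\mathbb Q[a_1,\dots,a_k]$ be its Jacobian determinant.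

**Theorem B.**

1. $J\ne 0$ as a polynomial. For every $c\in\Omega^I$ there are only finitely many $a\in\Phi^{-1}(c)$ with $J(a)\ne0$.
2. If $K\subseteq\mathbb R$, then for every $I$ with $|I|=k$ and every $(c_i)_{i\in I}$ there are only finitely many monic $q\in K[x]$ of degree $n$ with exactly $k$ distinct zeros, all real and positive, and with the prescribed coefficients $c_i$, $i\in I$.

In part 2 the word "positive" cannot be weakened to "real": for $K=\mathbb Q$ the polynomials $p_s$ in (2) have only rational zeros, of both signs.

## 3. Small cases by hand, and why the coefficients must be non-zero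

*All coefficients, $k=n$.* Then $I=\{1,\dots,n\}$ and $q=p$.

*One zero, $k=1$.* Here $q=(x-a)^n$ and the prescribed coefficient is $\binom ni(-a)^i=c_i$, so $a$ is one of at most $i$ values.

*The pair $(3,2)$.* Here $q=(x-a)^2(x-b)$, and
$$c_1=-(2a+b),\qquad c_2=a^2+2ab,\qquad c_3=-a^2b .$$
For $I=\{1,2\}$ substitute $b=-c_1-2a$ into $c_2$: $3a^2+2c_1a+c_2=0$. For $I=\{1,3\}$ the same substitution gives $2a^3+c_1a^2-c_3=0$. For $I=\{2,3\}$ we have $a\ne0$ because $c_3\neq 0$, so $b=-c_3/a^2$, and $c_2=a^2-2c_3/a$ gives $a^3-c_2a-2c_3=0$. Each time $a$ satisfies a non-trivial equation, and $b$ is determined by $a$.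

In the last case $c_3\ne0$ was used, and it is needed: all polynomials $x^2(x-b)$, $b\ne0$, share $c_2=c_3=0$ and have exactly two distinct zeros. A zero of $q$ at the origin is the obvious way to make coefficients constant without effort. The hypothesis $c_i\ne0$ removes it; this will be Lemma 3.

## 4. The Jacobian of the coefficient map, and positive zeros

The first thing to try in general is to count equations: $k$ unknowns $a_1,\dots,a_k$, $k$ equations $\Phi(a)=c$. If the Jacobian determinant $J$ is non-zero at a solution, the solution is isolated. This gives Theorem B, as we now prove, and it also shows where it stops: nothing is said about solutions with $J(a)=0$. In the family (2), with $m=(1,3,3)$, $I=\{2,4,6\}$ and $a=(s,1,-1)$, the derivative $\partial P/\partial a_1=-(x^2-1)^3$ has no terms $x^5,x^3,x$. So the first column of $d\Phi$ vanishes, and the whole line $\{(s,1,-1)\}$ lies inside $\{J=0\}$.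

We recall two facts about an algebraic set $X\subseteq\Omega^k$. It has finitely many irreducible components. And if $X$ is the zero set of polynomials $F_1,\dots,F_r$ and $a\in X$, then every component of $X$ through $a$ has dimension at most the dimension of the kernel of the Jacobian matrix of $(F_1,\dots,F_r)$ at $a$.

**Step 1: translate $J(a)=0$ into sparsity.** Let $a_1,\dots,a_k$ be distinct, $P=\prod(x-a_j)^{m_j}$ and $g=\prod(x-a_j)^{m_j-1}$. Then
$$\frac{\partial P}{\partial a_j}=-\frac{m_jP}{x-a_j}=-m_j\,g\prod_{r\neq j}(x-a_r).$$
The $k$ polynomials $\prod_{r\ne j}(x-a_r)$ form a basis of the space of polynomials of degree $<k$, because the $j$-th one is non-zero at $a_j$ and zero at the other $a_r$. So the non-trivial linear combinations $\sum v_j\,\partial P/\partial a_j$ are exactly the polynomials $gh$ with $h\ne0$, $\deg h<k$. Now $J(a)=0$ means that some non-zero vector $v$ lies in the kernel of the matrix $d\Phi_a$. That is, some $gh$ with $h\ne 0$, $\deg h<k$, has vanishing coefficients at $x^{n-i}$ for all $i\in I$. Since $\deg gh\le n-1$, there are only $n$ possible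 exponents, and $k$ of them are excluded. So $gh$ is a non-zero polynomial with at most $n-k$ terms.

**Step 2: a real polynomial with $N\ge1$ terms has at most $N-1$ positive zeros, counted with multiplicity.** This is a consequence of Descartes' rule of signs, since $N$ terms have at most $N-1$ sign changes. It also follows directly by induction on $N$. For $N=1$ a monomial has no positive zero. For $N\ge2$ divide by a power of $x$ so that the constant term is non-zero. The derivative then has exactly $N-1$ terms, hence at most $N-2$ positive zeros. By Rolle's theorem between distinct zeros, and since multiplicities drop by one, a polynomial with $M\ge 1$ positive zeros has a derivative with at least $M-1$. So $M\le N-1$.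

**Step 3: $J(a)\ne0$ when $a_1,\dots,a_k$ are real, positive and distinct.** Suppose $J(a)=0$. The matrix $d\Phi_a$ is real, so the kernel vector $v$, and with it $h$, can be chosen real. Then $gh$ is a non-zero real polynomial with at most $n-k$ terms. It is divisible by $g$, so it has at least $n-k$ positive zeros with multiplicity, and Step 2 forces at least $n-k+1$ terms. This is a contradiction.

**Step 4: proof of part 1.** Apply Step 3 to $a=(1,2,\dots,k)$: the rational number $J(1,\dots,k)$ is not zero, so $J\neq0$ as a polynomial. Now let $c\in\Omega^I$, let $X=\Phi^{-1}(c)$, and let $a\in X$ with $J(a)\neq0$. The kernel of $d\Phi_a$ is zero, so every component of $X$ through $a$ has dimension $0$. Thus $\{a\}$ is itself an irreducible component of $X$. There are only finitely many components.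

**Step 5: proof of part 2.** Let $K\subseteq\mathbb R$, and let $\Omega$ be the algebraic closure of $K$ inside $\mathbb C$. A polynomial $q$ as in part 2 comes from some pattern $m$ and some $a\in\Omega^k$ with distinct real positive entries and $\Phi(a)=c$. By Step 3, $J(a)\ne0$. By part 1 there are finitely many such $a$ for each pattern $m$, and there are finitely many patterns. $\blacksquare$

Step 2 is what breaks without positivity: $x^2-1$ has two terms and two non-zero zeros, and $(x^2-1)^m$ has $m+1$ terms and $2m$ zeros.

## 5. Lines of polynomials in a sparse direction: failure for $n-k\ge4$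

Write $\delta=n-k$. We imitate (2) with lines
$$P_t=G\cdot(u+tw)=Gu+t\,Gw,\qquad t\in K,$$
where $G,w\in K[x]$ are fixed, $Gw$ is sparse, and $u\in K[x]$ is monic of degree $\sigma>\deg w$. Every coefficient of $P_t$ at an exponent outside the support of $Gw$ is the corresponding coefficient of $Gu$, so it does not depend on $t$. Three things have to be checked: these coefficients can be made non-zero, there are at least $k$ of them, and $P_t$ has exactly $k$ distinct zeros for almost all $t$.

**Non-vanishing.** Write $u=x^\sigma+u_{\sigma-1}x^{\sigma-1}+\dots+u_0$, $u_\sigma=1$. The coefficient of $x^e$ in $Gu$ is $\sum_{j=0}^{\sigma}G_{e-j}u_j$, where $G_i$ is the coefficient of $x^i$ in $G$ (zero if $i$ is out of range). As a polynomial in the free variables $u_0,\dots,u_{\sigma-1}$ it is affine-linear with constant term $G_{e-\sigma}$ and linear coefficients $G_{e-j}$, $j<\sigma$. So it is a non-zero polynomial if and only if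
$$G_{e-j}\ne0\quad\text{for some } 0\le j\le\sigma. \tag{3}$$
Since $K$ is infinite, one can choose $u_0,\dots,u_{\sigma-1}\in K$ avoiding the zero sets of finitely many non-zero polynomials. Such a choice is called generic.

**Proposition 1.** $H_K(n,k)$ fails if $\delta\ge4$ is even and $k\ge3$, or if $\delta\ge5$ is odd and $k\ge4$.

**Step 1: the construction.** Put $\sigma=k-2$ in both cases.

- If $\delta$ is even: $m=\frac{\delta+2}2\ge3$, $G=(x^2-1)^m$, $w=1$. Here $\sigma\ge1>\deg w$.
- If $\delta$ is odd: $m=\frac{\delta+3}2\ge4$, $G=(x-1)^m(x+1)^{m-1}$, $w=x+1$. Here $\sigma\ge2>\deg w$.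

In both cases $\deg G=\delta+2$, so $P_t$ is monic of degree $\delta+2+k-2=n$. Also $Gw=(x^2-1)^m$ in both cases, with support $\{0,2,\dots,2m\}$. We have $2m\le n-1$: for $\delta$ even this says $\delta+2\le\delta+k-1$, i.e. $k\ge3$; for $\delta$ odd it says $\delta+3\le\delta+k-1$, i.e. $k\ge4$.

**Step 2: enough frozen coefficients.** Let $S=\{0,\dots,n-1\}\setminus\{0,2,\dots,2m\}$, so $|S|=n-m-1$. We need $|S|\ge k$, i.e. $m\le\delta-1$. For $\delta$ even this is $\delta+2\le2\delta-2$, i.e. $\delta\ge4$; for $\delta$ odd it is $\delta+3\le2\delta-2$, i.e. $\delta\ge5$.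

**Step 3: they can be made non-zero.** We check (3) for each $e\in S$.

For $\delta$ even, $G$ has non-zero coefficients exactly at the even exponents in $[0,2m]$, and $n=2m+\sigma$. If $e<2m$, then $e$ is odd, and $j=1\le\sigma$ works, since $e-1$ is even in $[0,2m]$. If $e>2m$, then $e\le n-1=2m+\sigma-1$, and $j=e-2m\le\sigma-1$ works.

For $\delta$ odd, $G=(x-1)(x^2-1)^{m-1}$. The part $x(x^2-1)^{m-1}$ fills all odd exponents up to $2m-1$, and $-(x^2-1)^{m-1}$ fills all even exponents up to $2m-2$. So all coefficients at $0,\dots,2m-1$ are non-zero. Here $n=2m-1+\sigma$. If $e\le2m-1$ take $j=0$. Otherwise $e\le n-1=2m+\sigma-2$, and $j=e-(2m-1)\le\sigma-1$ works.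

So for generic $u$, all coefficients of $P_t$ at exponents in $S$ are non-zero and independent of $t$. We also require $u(-1)\ne0$, which is one more non-zero condition on $u_0,\dots,u_{\sigma-1}$.

**Step 4: $P_t$ has exactly $k$ distinct zeros for almost all $t$.** The zeros of $G$ are $1,-1$. We must show that, for all but finitely many $t$, the polynomial $u+tw$ of degree $\sigma$ has $\sigma$ distinct zeros, none equal to $\pm1$.

Let $x_0$ be a multiple zero of $u+tw$. Then $w(x_0)\ne0$: this is clear if $w=1$, and if $w=x+1$ and $x_0=-1$ we would get $u(-1)=0$. From $u(x_0)=-tw(x_0)$ and $u'(x_0)=-tw'(x_0)$ we get $(u'w-uw')(x_0)=0$. The polynomial $u'w-uw'$ is non-zero, since its coefficient at $x^{\sigma+\deg w-1}$ is $\sigma-\deg w\neq0$ in characteristic $0$. So there are finitely many $x_0$. As $t=-u(x_0)/w(x_0)$, there are finitely many $t$.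

At $1$ we have $w(1)\ne0$, so $u+tw$ vanishes at $1$ for only one $t$. At $-1$ it vanishes for only one $t$ if $w=1$, and never if $w=x+1$, because $u(-1)\ne0$. So for almost all $t\in K$ the polynomial $P_t$ has exactly $2+\sigma=k$ distinct zeros.

**Step 5: conclusion.** Choose $k$ exponents $e\in S$ and let $I$ be the set of the indices $n-e\in\{1,\dots,n\}$. The polynomials $P_t$ for almost all $t\in K$ are pairwise different, have exactly $k$ distinct zeros, and share the non-zero coefficients at $I$. $\blacksquare$

The case $k=3$, $\delta$ odd is not covered: then $\sigma=1=\deg w$, and $u+t(x+1)$ has leading coefficient $1+t$, so the family is not monic.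

## 6. The difference $n-k=3$, and powers of cubics for $k=3$

Now the velocity may have only three terms. The polynomial $(x^3-1)^2=x^6-2x^3+1$ has three terms and three double zeros.

**Proposition 2.** $H_K(k+3,k)$ fails for $k\ge5$.

**Proof.** Take $G=(x^3-1)^2$, $w=1$, $\sigma=k-3\ge2$. Then $\deg P_t=6+\sigma=k+3=n$. Let $S=\{0,\dots,n-1\}\setminus\{0,3,6\}$. Since $n-1=k+2\ge7$, we have $|S|=n-3=k$.

Condition (3) holds for $e\in S$. If $e<6$, the largest multiple of $3$ not exceeding $e$ is $0$ or $3$, is in the support of $G$, and is at least $e-2\ge e-\sigma$. If $e>6$, then $j=e-6\le n-1-6=\sigma-1$ works. So for generic $u$ the $k$ coefficients at $S$ are non-zero and do not depend on $t$.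

A multiple zero $x_0$ of $u+t$ is one of the finitely many zeros of $u'$, and $t=-u(x_0)$. The polynomial $u+t$ vanishes at a cube root of unity for at most three values of $t$. So for almost all $t\in K$ there are exactly $3+\sigma=k$ distinct zeros. The $P_t$ are pairwise different. $\blacksquare$

For $k=4$ the same $G$ does not suffice. Then $\sigma=1$, $n=7$, and $G\cdot(x+u_0+t)$ has non-zero coefficients only at exponents among $0,1,3,4,6,7$, so at $S=\{1,2,4,5\}$ the coefficients at $2$ and $5$ vanish. One lets the double zeros move instead, and uses $(x-1)(x^2+x+1)=x^3-1$ to make the velocity sparse.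

**Proposition 3.** $H_K(7,4)$ fails.

**Proof.** For $q\in K$ we have $(x^3+x^2+x+q)^2=x^6+2x^5+3x^4+(2q+2)x^3+(2q+1)x^2+2qx+q^2$, hence
$$(x-1)(x^3+x^2+x+q)^2=x^7+x^6+x^5+(2q-1)x^4-x^3-x^2+(q^2-2q)x-q^2 .$$
(The derivative with respect to $q$ is $2(x-1)(x^3+x^2+x+q)=2(x^4+(q-1)x-q)$, which has at most three terms.) With $I=\{1,2,4,5\}$ the coefficients are $1,1,-1,-1$ for all $q$. If $x_0$ is a multiple zero of the cubic, then $3x_0^2+2x_0+1=0$ and $q=-(x_0^3+x_0^2+x_0)$, so this occurs for at most two $q$. The cubic vanishes at $1$ only for $q=-3$. For all other $q\in K$ there are exactly $4$ distinct zeros. The polynomials are pairwise different, as their coefficients $2q-1$ differ. $\blacksquare$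

**Proposition 4.** $H_K(3m,3)$ fails for every $m\ge3$.

**Step 1: the family, and two coefficients that are free of charge.** For $\tau\in K$ put $P_\tau=(x^3+x^2+ex+\tau)^m$ with a rational number $e$ to be chosen. Then $c_i$ is the coefficient
$$c_i=[z^i](1+z+ez^2+\tau z^3)^m .$$
For $i\le2$ the parameter $\tau$ does not enter: $c_1=m$ and $c_2=me+\binom m2$.

**Step 2: choose $e$ so that $c_5$ is constant.** In $c_5$ the term $\tau z^3$ can be used at most once, since twice would give $z^6$. Hence
$$c_5=[z^5](1+z+ez^2)^m+m\tau\,[z^2](1+z+ez^2)^{m-1},$$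
and
$$[z^2](1+z+ez^2)^{m-1}=(m-1)e+\binom{m-1}2=(m-1)\Big(e+\frac{m-2}2\Big).$$
So we take $e=-\frac{m-2}2$. Then $c_5$ does not depend on $\tau$, and $c_2=-\frac{m(m-2)}2+\frac{m(m-1)}2=\frac m2\ne0$.

**Step 3: $c_5\ne0$.** In $(1+z+ez^2)^m$ the power $z^5$ arises from five factors $z$; from three factors $z$ and one $ez^2$; or from one $z$ and two $ez^2$. Thus
$$c_5=m(m-1)(m-2)\Big[\frac{(m-3)(m-4)}{120}+\frac{(m-3)e}6+\frac{e^2}2\Big].$$
With $e=-\frac{m-2}{2}$ the bracket is
$$\frac{(m^2-7m+12)-10(m^2-5m+6)+15(m^2-4m+4)}{120}=\frac{6m^2-17m+12}{120}=\frac{(2m-3)(3m-4)}{120}.$$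
So $c_5=\frac{m(m-1)(m-2)(2m-3)(3m-4)}{120}$, which is not zero for $m\ge3$. (For $m=2$ the factor $m-2$ kills it, and the pair $(6,3)$ is indeed on the positive side.)

**Step 4: conclusion.** With $I=\{1,2,5\}$ the coefficients are constant and non-zero. The cubic $x^3+x^2+ex+\tau$ has a multiple zero $x_0$ only if $3x_0^2+2x_0+e=0$ and $\tau=-(x_0^3+x_0^2+ex_0)$, i.e. for at most two $\tau$. For all other $\tau\in K$ the polynomial $P_\tau$ has exactly $3$ distinct zeros, and different $\tau$ give different $P_\tau$. $\blacksquare$

**Proof of Theorem A, part 2.** For $k\ge4$: if $\delta\ge4$ use Proposition 1; if $\delta=3$ use Proposition 2 for $k\ge5$ and Proposition 3 for $k=4$. For $k=3$ and $n\ge7$ odd, $\delta=n-3\ge4$ is even, and Proposition 1 applies. For $k=3$ and $3\mid n\ge9$ use Proposition 4. $\blacksquare$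

## 7. Bad families: zeros in a function field of one variable

For the positive part we need a precise form of a polynomial moving with $k$ frozen coefficients. The parameter is replaced by a function field and the dot by a derivation.

**Definition.** A *bad family of type $(n,k)$* consists of a finitely generated field extension $F/\Omega$ of transcendence degree $1$, pairwise distinct elements $a_1,\dots,a_k\in F$ that are not all in $\Omega$, integers $m_j\ge1$ with $\sum m_j=n$, and a set $I\subseteq\{1,\dots,n\}$ with $|I|=k$, such that
$$P=\prod(x-a_j)^{m_j}=\sum_{i=0}^nc_ix^{n-i}\quad\text{satisfies}\quad c_i\in\Omega\setminus\{0\}\text{ for all }i\in I .$$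

Example: $F=\Omega(s)$, $a=(s,1,-1)$, $m=(1,3,3)$, $I=\{2,4,6\}$ is a bad family of type $(7,3)$, by (2).

We call elements of $\Omega$ constants. Since $\Omega$ is algebraically closed, every element of $F$ that is algebraic over $\Omega$ is constant, and every non-constant element is transcendental over $\Omega$.

**Lemma 0.** If $H_K(n,k)$ fails, a bad family of type $(n,k)$ exists.

**Proof.** Failure gives an index set $I$, non-zero values $c_i$ for $i\in I$, and infinitely many $q$. There are finitely many multiplicity patterns, so infinitely many $q$ share one pattern $(m_j)$. Hence the set $X$ of all $a\in\Omega^k$ with pairwise distinct coordinates for which $\prod(x-a_j)^{m_j}$ has the prescribed coefficients at $I$ is infinite. It is a closed set minus the diagonals $\{a_i=a_j\}$, so it is locally closed and has finitely many irreducible components. A component of dimension $0$ is a point. So some component has dimension at least $1$, and it contains an irreducible curve $C$. Let $F$ be the function field of $C$, and let $a_j\in F$ be the coordinate functions. They are not all constant,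 since $C$ is not a point. They are pairwise distinct, since $a_i-a_j$ vanishes nowhere on $C$. The coefficient $c_i$, $i\in I$, is the prescribed non-zero constant at every point of $C$. $\blacksquare$

To prove that $H_K(n,k)$ holds it is therefore enough to show that there is no bad family of type $(n,k)$.

**The derivation.** Fix a bad family. Choose $t\in F\setminus\Omega$. Then $F/\Omega(t)$ is finite and, in characteristic $0$, separable, so $d/dt$ extends to a derivation $D$ of $F$. It is non-zero and kills $\Omega$. Its kernel is exactly $\Omega$: suppose $Dy=0$ with $y\notin\Omega$. Then $F$ is algebraic over $\Omega(y)$, and $D$ vanishes on $\Omega(y)$. For $z\in F$ with minimal polynomial $\mu$ over $\Omega(y)$ we get $0=D(\mu(z))=\mu'(z)\,Dz$ with $\mu'(z)\ne0$, so $Dz=0$. Then $D=0$, a contradiction.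

Extend $D$ to $F[x]$ coefficientwise, so $Dx=0$. Let $\delta=n-k$ and $E=\{0,\dots,n-1\}\setminus\{n-i:i\in I\}$, so $|E|=\delta$. As in (1),
$$DP=g\,h,\qquad g=\prod(x-a_j)^{m_j-1},\quad \deg g=\delta,\qquad h=-\sum_jm_j(Da_j)\prod_{r\ne j}(x-a_r). \tag{4}$$
Some $a_j$ is not constant; then $Da_j\ne0$ and $h(a_j)=-m_j(Da_j)\prod_{r\neq j}(a_j-a_r)\ne0$. So $DP\ne0$. Since $c_0=1$ and the $c_i$ with $i\in I$ are constant, $DP$ is supported on $E$. We record this:

- (5) $DP$ is non-zero, supported on $E$, so it has at most $\delta$ terms, and it is divisible by $g$, which has degree $\delta$.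
- (6) If $a_j\in\Omega$, then even $(x-a_j)^{m_j}$ divides $DP$.

For (6), write $P=(x-a_j)^{m_j}Q$; then $DP=(x-a_j)^{m_j}DQ$.

In the example, $D=d/ds$ gives $DP=-(x^2-1)^3$, $E=\{0,2,4,6\}$, $\delta=4$, and (6) is visible for the constant zeros $\pm1$.

## 8. Three lemmas on bad families

Without positivity, the bound of Section 4, Step 2, on the number of zeros is lost. What survives is a bound on the multiplicity at one non-zero point.

**Lemma 1.** In characteristic $0$, a non-zero polynomial with $N$ terms has no non-zero root of multiplicity $\ge N$.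

**Proof.** Induction on $N$. A monomial has no non-zero root. Let $N\ge2$ and suppose there is a non-zero root of multiplicity $\ge N$. Dividing by a power of $x$ does not change this, and makes the constant term non-zero. The derivative then has exactly $N-1\ge1$ terms and the same root with multiplicity $\ge N-1$, contradicting the induction hypothesis. $\blacksquare$

Lemma 1 limits the multiplicity at each zero, but $g$ may spread its $\delta$ zeros over several points. The next lemma treats the most symmetric situation, in which the multiple zeros keep their mutual ratios; it says that they then do not move at all, so that (6) applies to them and improves the divisibility (5).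

**Lemma 2.** Suppose that in a bad family all $a_j\ne0$, that there is at least one $j$ with $m_j\ge2$, and that all ratios $a_i/a_j$ with $m_i,m_j\ge2$ lie in $\Omega$. Then $a_j\in\Omega$ for all $j$ with $m_j\ge2$.

**Step 1: set-up.** Number the zeros so that $a_1,\dots,a_\mu$ are those with $m_j\ge2$. Put $\alpha=a_1$ and $a_j=\rho_j\alpha$ with $\rho_j\in\Omega$ for $j\le\mu$. Suppose $\alpha\notin\Omega$; then $\alpha$ is transcendental over $\Omega$. Let
$$\Gamma=\prod_{j\le\mu}(x-\rho_j)^{m_j}\in\Omega[x],\qquad M=\deg\Gamma\le n,\qquad V=\Omega[x]/(\Gamma),\quad\dim_\Omega V=M.$$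
The classes $\overline{x^e}$, $0\le e\le n$, span $V$, because $M\le n$.

**Step 2: the exponents in $E$ do not span $V$.** Let $W\subseteq V$ be the span of the $\overline{x^e}$ with $e\in E$. Zeros with $m_j=1$ do not contribute to $\delta=\sum(m_j-1)$, so
$$\dim W\le\delta=\sum_{j\le\mu}(m_j-1)=M-\mu<M .$$
So there is a non-zero $\Omega$-linear map $\lambda:V\to\Omega$ that vanishes on $W$.

**Step 3: the constant coefficients force $\lambda=0$.** Write $P=\sum_{e=0}^np_ex^e$. If $e\in\{0,\dots,n\}\setminus E$, then $e=n$ or $e=n-i$ with $i\in I$, so $p_e\in\Omega\setminus\{0\}$. The polynomial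
$$P(\alpha x)=\prod_j(\alpha x-a_j)^{m_j}$$
is divisible by $\Gamma$ in $F[x]$, because $\alpha x-a_j=\alpha(x-\rho_j)$ for $j\le\mu$. Extend $\lambda$ to an $F$-linear map $F[x]/(\Gamma)\to F$. It sends the class of $P(\alpha x)=\sum p_e\alpha^ex^e$ to $0$, and it kills $\overline{x^e}$ for $e\in E$. So
$$\sum_{e\in\{0,\dots,n\}\setminus E}p_e\,\lambda(\overline{x^e})\,\alpha^e=0 .$$
All coefficients $p_e\lambda(\overline{x^e})$ lie in $\Omega$, and $\alpha$ is transcendental over $\Omega$. So they all vanish, and since $p_e\ne0$, we get $\lambda(\overline{x^e})=0$ for all $e\notin E$. The same holds for $e\in E$. Hence $\lambda=0$, a contradiction. So $\alpha\in\Omega$, and then all $a_j=\rho_j\alpha$, $j\le\mu$, are in $\Omega$. $\blacksquare$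

In Step 3 the hypothesis $c_i\neq0$ is used essentially. It is also what lets us discard zeros at the origin:

**Lemma 3.** If a bad family of type $(n,k)$ has some $a_j=0$, with $m_j=b$, then $k\ge2$ and there is a bad family of type $(n-b,k-1)$.

**Proof.** If $k=1$, the only $a_j$ would be the constant $0$, which is excluded. So $k\ge2$. The polynomial $P/x^b$ has degree $n-b$ and the same coefficients $c_i$ for $i\le n-b$. For $i>n-b$ we have $c_i=0$. So $I\subseteq\{1,\dots,n-b\}$. Remove $a_j$ and keep any $k-1$ indices of $I$. The remaining $a$'s are distinct and not all constant, since $0$ is constant. $\blacksquare$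

## 9. One or two distinct zeros

**Proposition 5.** There is no bad family with $k=1$.

**Proof.** Here $P=(x-a)^n$, and $c_i=\binom ni(-a)^i\in\Omega$ for the index $i\in I$. So $a$ is algebraic over $\Omega$, hence $a\in\Omega$, which is excluded. $\blacksquare$

**Proposition 6.** There is no bad family with $k=2$.

Let $P=(x-a)^l(x-b)^m$, $l+m=n$, $l,m\ge1$, be a bad family with $I=\{i<j\}$.

**Step 1: reduce to one variable.** By Lemma 3 and Proposition 5, $a$ and $b$ are non-zero. Put $\theta=b/a$. Expanding,
$$c_r=(-a)^rf_r(\theta),\qquad f_r(t)=\sum_sA_st^s,\qquad A_s=\binom l{r-s}\binom ms ,$$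
with $\binom{l}{v}=0$ for $v<0$. If $\theta\in\Omega$, then $f_i(\theta)\ne0$ because $c_i\neq0$, so $a^i\in\Omega$, so $a\in\Omega$ and $b=\theta a\in\Omega$, which is excluded. So $\theta$ is transcendental over $\Omega$. In $c_i^{\,j}/c_j^{\,i}\in\Omega\setminus\{0\}$ the factors $(-a)^{ij}$ cancel, so $f_i(\theta)^j=\gamma f_j(\theta)^i$ with a constant $\gamma\ne0$. As $\theta$ is transcendental, this is an identity of polynomials in $t$:
$$f_i^{\,j}=\gamma f_j^{\,i},\qquad\gamma\in\Omega\setminus\{0\}. \tag{7}$$
Since $i\neq j$, this compares multiplicities of roots. It is contradictory as soon as $f_i$ has a non-zero root and the non-zero roots of $f_i$ and $f_j$ are simple.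

**Step 2: for $1\le r\le n$, every non-zero root of $f_r$ is simple.** We find a second-order differential equation. From
$$(s+1)\binom m{s+1}=(m-s)\binom ms,\qquad (r-s)\binom l{r-s}=(l-r+s+1)\binom l{r-s-1},$$
valid for all $s\ge0$ (out of range both sides are zero), we get, multiplying,
$$(s+1)(s+1+l-r)A_{s+1}=(m-s)(r-s)A_s=(s-r)(s-m)A_s .$$
Let $\vartheta=t\frac d{dt}$, so $\vartheta t^s=st^s$. In $\vartheta(\vartheta+l-r)f_r$ the coefficient of $t^{s+1}$ is the left side above and the constant term is $0$; in $t(\vartheta-r)(\vartheta-m)f_r$ the coefficient of $t^{s+1}$ is the right side and the constant term is $0$. Hence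
$$\vartheta(\vartheta+l-r)f_r=t(\vartheta-r)(\vartheta-m)f_r .$$
Since $\vartheta^2=t^2\frac{d^2}{dt^2}+t\frac d{dt}$, this has the form
$$(1-t)t^2f_r''+B_1f_r'+B_0f_r=0$$
with polynomials $B_0,B_1$. Suppose $t_0\ne0,1$ is a root of $f_r$ of multiplicity $\nu\ge2$. Then the first summand vanishes at $t_0$ to order exactly $\nu-2$ (characteristic $0$), and the other two to order at least $\nu-1$. This is impossible. Finally $t_0=1$ is not a root: $f_r(1)=\sum_s\binom l{r-s}\binom ms=\binom nr\ne0$ by Vandermonde's identity.

**Step 3: $f_i$ has a non-zero root.** The exponents of $f_i$ are the $s$ with $\max(0,i-l)\le s\le\min(m,i)$; there $A_s$ is a positive integer. Since $1\le i<j\le n$, we have $0<m$, $0<i$, $i-l<i$, and $i-l<m$ because $i<n=l+m$. So the lower bound is strictly smaller than the upper one, $f_i$ has at least two terms, and hence a root $t_0\ne0$ in $\Omega$.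

**Step 4: compare multiplicities.** By Step 2, $t_0$ has multiplicity exactly $j$ on the left of (7), and at most $i$ on the right, because it is at most a simple root of $f_j$. As $i<j$, this is a contradiction. $\blacksquare$

## 10. The range $n-k\le2$

**Proposition 7.** There is no bad family of type $(n,k)$ with $n-k\le2$.

**Step 1: zeros at the origin.** We use induction on $k$. For $k=1$ this is Proposition 5. Let $k\ge2$ and let a bad family with $\delta=n-k\le2$ be given. If some $a_j=0$ with $m_j=b\ge1$, Lemma 3 gives a bad family of type $(n-b,k-1)$, and $(n-b)-(k-1)=\delta-b+1\le\delta\le 2$. This is excluded by induction. So all $a_j\ne0$, and $g$ has only non-zero roots.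

**Step 2: $\delta=0$ and $\delta=1$.** We use (5). If $\delta=0$, then $DP\ne0$ has no terms, a contradiction. If $\delta=1$, then $DP$ is a monomial and is divisible by the linear polynomial $g$, whose root is not zero, a contradiction.

**Step 3: $\delta=2$.** Now $DP$ has at most two terms and is divisible by $g$ of degree $2$. It has a non-zero root, so it is not a monomial; it has exactly two terms. By Lemma 1 its non-zero roots are simple. So $g=(x-\alpha)(x-\beta)$ with $\alpha\ne\beta$. Write $DP=x^v(Bx^d+C)$ with $d\ge1$, $B,C\ne0$. Then $\alpha^d=\beta^d=-C/B$, so $\alpha/\beta$ is a root of unity and lies in $\Omega$. By the definition of $g$, the multiple zeros of $P$ are exactly $\alpha$ and $\beta$, both double. Lemma 2 gives $\alpha\in\Omega$. By (6), $(x-\alpha)^2$ divides $DP$, contradicting Lemma 1. $\blacksquare$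

## 11. The pair $(6,3)$

**Proposition 8.** There is no bad family of type $(6,3)$.

Let one be given. If some $a_j=0$, Lemma 3 gives a bad family with $k=2$, contradicting Proposition 6. So all $a_j\ne0$. Here $\delta=3$, so $DP$ has at most $3$ terms, and $g$ has degree $3$. The multiplicities are, in some order, $(4,1,1)$, $(3,2,1)$ or $(2,2,2)$.

**Pattern $(4,1,1)$.** Here $g=(x-\alpha)^3$ divides $DP$, contradicting Lemma 1.

**Pattern $(3,2,1)$: the velocity determines the ratio.** Let $\alpha$ be the triple and $\beta$ the double zero, so $(x-\alpha)^2(x-\beta)$ divides $DP$. The root $\alpha$ has multiplicity at least $2$, so by Lemma 1 $DP=\sum_{e\in E}B_ex^e$ has exactly three terms. The polynomial $DP(\alpha x)$ has a root of multiplicity at least $2$ at $x=1$, so the vector $(y_e)=(B_e\alpha^e)_{e\in E}$ satisfies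
$$\sum_{e\in E}y_e=0,\qquad\sum_{e\in E}e\,y_e=0 .$$
These are two independent equations with rational coefficients in three unknowns, since the three exponents are distinct. So the solution space is one-dimensional and spanned by a rational vector. Hence $DP(\alpha x)=\kappa T(x)$ with $0\ne T\in\mathbb Q[x]$ and $0\neq\kappa\in F$. Since $\beta$ is a root of $DP$, we have $T(\beta/\alpha)=0$. So $\beta/\alpha$ is algebraic over $\mathbb Q$ and lies in $\Omega$. The multiple zeros of $P$ are exactly $\alpha,\beta$, so Lemma 2 gives $\alpha\in\Omega$. By (6), $(x-\alpha)^3$ divides $DP$, which has three terms. This contradicts Lemma 1.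

**Pattern $(2,2,2)$: elimination.** The preceding argument stops here: $g$ has three simple roots, Lemma 1 says nothing about them, and no ratio is known to be constant. But $P$ is a square, and the equations are small enough to solve. Write $P=f^2$ with $f=x^3+e_1x^2+e_2x+e_3$; then $e_3\ne0$ because all $a_j\ne0$, and
$$\begin{aligned}c_1&=2e_1,& c_2&=2e_2+e_1^2,& c_3&=2(e_3+e_1e_2),\\ c_4&=e_2^2+2e_1e_3,& c_5&=2e_2e_3,& c_6&=e_3^2.\end{aligned}\tag{8}$$
We show for each of the $20$ sets $I$ that $e_1,e_2,e_3$ are algebraic over $\Omega$ ("algebraic" for short). Then they are in $\Omega$, so the zeros $a_j$ of $f$ are in $\Omega$, which is excluded. Recall that $c_i\in\Omega\setminus\{0\}$ for $i\in I$.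

*The ten sets with $6\in I$.* Here $e_3\in\Omega\setminus\{0\}$.

- $\{1,i,6\}$ with $i=2,3,4,5$: $e_1=c_1/2\in\Omega\setminus\{0\}$. Then $e_2$ is algebraic by, respectively, $2e_2=c_2-e_1^2$; $e_1e_2=\frac{c_3}2-e_3$; $e_2^2=c_4-2e_1e_3$; $2e_3e_2=c_5$.
- $\{i,5,6\}$ with $i=2,3,4$: $e_2=c_5/(2e_3)\in\Omega\setminus\{0\}$. Then $e_1$ is algebraic by, respectively, $e_1^2=c_2-2e_2$; $e_2e_1=\frac{c_3}2-e_3$; $2e_3e_1=c_4-e_2^2$.
- $\{2,3,6\}$: $e_2=\frac{c_2-e_1^2}2$, and $e_1e_2=\frac{c_3}2-e_3\in\Omega$ is a cubic equation for $e_1$ with leading coefficient $-\frac12$.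
- $\{2,4,6\}$: $e_2=\frac{c_2-e_1^2}2$, and $\frac{(c_2-e_1^2)^2}4+2e_3e_1=c_4$ is a quartic equation for $e_1$.
- $\{3,4,6\}$: $e_1e_2=\frac{c_3}2-e_3=:B\in\Omega$. If $e_1=0$, then $e_2^2=c_4$. If $e_1\ne0$, then $e_2=B/e_1$, and $c_4=B^2/e_1^2+2e_1e_3$ gives $2e_3e_1^3-c_4e_1^2+B^2=0$, a cubic for $e_1$ because $e_3\neq0$.

*The six sets with $6\notin I$, $5\in I$.* Here $e_2e_3=\frac{c_5}2=:B\in\Omega\setminus\{0\}$, so $e_2\ne0$ and $e_3=B/e_2$.

- $\{1,2,5\}$: $e_1=c_1/2$, then $e_2=\frac{c_2-e_1^2}2$, then $e_3=B/e_2$.
- $\{1,3,5\}$: $e_1\in\Omega$, and $\frac{c_3}2=\frac B{e_2}+e_1e_2$ gives $e_1e_2^2-\frac{c_3}2e_2+B=0$, a non-trivial equation for $e_2$ because $B\ne0$.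
- $\{1,4,5\}$: $e_1\in\Omega$, and $c_4=e_2^2+\frac{2e_1B}{e_2}$ gives $e_2^3-c_4e_2+2e_1B=0$.
- $\{2,3,5\}$: $e_2=\frac{c_2-e_1^2}2$ and $e_3=\frac{c_3}2-e_1e_2$ are polynomials in $e_1$ with leading terms $-\frac12e_1^2$ and $\frac12e_1^3$. So $e_2e_3=B$ is an equation for $e_1$ with leading term $-\frac14e_1^5$.
- $\{2,4,5\}$: as for $\{1,4,5\}$, $e_2^3+2Be_1=c_4e_2$. With $e_2=\frac{c_2-e_1^2}2$ this has degree $6$ in $e_1$, with leading coefficient $-\frac18$.
- $\{3,4,5\}$: put $c=\frac{c_3}2$. From $\frac B{e_2}+e_1e_2=c$ we get $e_1=\frac{ce_2-B}{e_2^2}$. Then $c_4=e_2^2+\frac{2B}{e_2}e_1$ gives $e_2^5-c_4e_2^3+2Bce_2-2B^2=0$, an equation for $e_2$.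

*The four sets with $5,6\notin I$.*

- $\{1,2,3\}$: $c_1$ gives $e_1$, then $c_2$ gives $e_2$, then $c_3$ gives $e_3$.
- $\{1,2,4\}$: $e_1\ne0$ and $e_2$ are constant, and $2e_1e_3=c_4-e_2^2$ gives $e_3$.
- $\{1,3,4\}$: $e_1\in\Omega$, $e_3=\frac{c_3}2-e_1e_2$, and $c_4=e_2^2+2e_1\big(\frac{c_3}2-e_1e_2\big)$ is a monic quadratic equation for $e_2$.
- $\{2,3,4\}$: $e_2=\frac{c_2-e_1^2}2$ and $e_3=\frac{c_3}2-e_1e_2$ have leading terms $-\frac12e_1^2$ and $\frac12e_1^3$ in $e_1$. So $c_4=e_2^2+2e_1e_3$ is an equation for $e_1$ with leading term $\big(\frac14+1\big)e_1^4$.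

In every case one of the $e$'s satisfies a non-trivial equation over $\Omega$, or over a field generated by elements already found, and the formulas given determine the others. So all three are algebraic over $\Omega$. This excludes the pattern $(2,2,2)$. $\blacksquare$

**Proof of Theorem A, part 1.** By Lemma 0, if $H_K(n,k)$ failed there would be a bad family of type $(n,k)$. There is none for $k=1$ (Proposition 5), for $k=2$ (Proposition 6), for $n\le k+2$ (Proposition 7), and for $(n,k)=(6,3)$ (Proposition 8). $\blacksquare$
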